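\title{Topological entropy of rational maps is not invariant under extension of the ground field}

\begin{abstract}
A dominant rational self-map $f$ of a projective variety over a complete metrized field $k$ has a topological entropy, defined through its action on the Berkovich analytification. We disprove the conjecture that this entropy is unchanged by an extension $K/k$ of complete metrized fields: the map $(u,v)\mapsto(u/2,(v^2+1)/u)$ of $\mathbb{P}^1\times\mathbb{P}^1$ has entropy $0$ over $\mathbb{R}$ and $\log 2$ over $\mathbb{C}$. More generally, for $0<|\lambda|<1$ and $P$ monic, the entropy over $K$ of $(u,v)\mapsto(\lambda u,P(v)/u)$ is the logarithm of the number of distinct irreducible factors of $P$ over $K$. The conjecture fails whenever $k$ differs from its separable algebraic closure $k_s$ in $K$. When the algebraic closure of $k$ in $K$ is dense in $K$, the entropy grows by at most $\log[k_s:k]$, and this bound is sharp.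
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Entropy over a complete metrized field}

A \emph{complete metrized field} is a field that is complete with respect to an absolute value $|\cdot|$, which may be archimedean, non-archimedean or trivial. In an extension $K/k$ of complete metrized fields, the absolute value of $K$ restricts to that of $k$.

The rational points of a variety over such a field need not form a compact space, and the Berkovich analytification is the compact space that replaces them. Let $L$ be a complete metrized field and $Y$ an $L$-scheme of finite type. If $Y=\operatorname{Spec}A$ is affine, then $Y^{\mathrm{an}}$ is the set of multiplicative seminorms $a\mapsto|a(x)|$ on $A$ that restrict to the absolute value of $L$, with the coarsest topology making every function $x\mapsto|a(x)|$ continuous; in general one glues along an affine cover. A closed subscheme $I\subset Y$ gives a closed subset $I^{\mathrm{an}}$, and a morphism gives a continuous map, which we denote by the same letter. If $Y$ is projective, then $Y^{\mathrm{an}}$ is compact and Hausdorff. For $L=\mathbb{C}$ one recovers $Y(\mathbb{C})$,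 and for $L=\mathbb{R}$ the quotient of $Y(\mathbb{C})$ by complex conjugation.

A compact Hausdorff space $Z$ carries a unique compatible uniform structure, whose \emph{entourages} are the neighborhoods of the diagonal in $Z\times Z$. An entourage $U$ plays the role of a scale: $x$ and $y$ are close when $(x,y)\in U$.

\begin{definition}\label{def:entropy}
Let $Y$ be a projective $L$-scheme, $I\subset Y$ a closed subscheme and $g\colon Y\setminus I\to Y$ a morphism. Let
\[
\Omega=\{x\in Y^{\mathrm{an}} : g^n(x)\notin I^{\mathrm{an}}\text{ for all }n\ge0\}
\]
be the set of points with a well-defined forward orbit. For an entourage $U$ of $Y^{\mathrm{an}}$ and $n\ge1$, a set $E\subset\Omega$ is \emph{$(n,U)$-separated} if for any distinct $x,y\in E$ there is $0\le j<n$ with $(g^j(x),g^j(y))\notin U$. Let $s(n,U)\in[0,\infty]$ be the supremum of the cardinalities of such sets. The \emph{topological entropy} of $g$ is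
\[
h_{\mathrm{top}}(g)=\sup_U\ \limsup_{n\to\infty}\frac1n\log s(n,U).
\]
\end{definition}

Thus $s(n,U)$ counts the orbits that can be told apart at scale $U$ within $n$ steps. When $I=\emptyset$ this is the usual topological entropy of a continuous self-map of a compact space, and we use the same formula, with $\Omega=Z$, for any continuous self-map of a compact Hausdorff space $Z$.

Let $X$ be a projective variety (a reduced irreducible projective scheme) over a complete metrized field $k$, and let $f\colon X\dashrightarrow X$ be a dominant rational map with indeterminacy locus $\mathrm{Ind}(f)$. Its entropy is that of the triple $(X,\mathrm{Ind}(f),f)$. For an extension $K/k$ of complete metrized fields, let $X_K$ be the base change of $X$, a projective $K$-scheme that may be reducible or non-reduced, put $\mathrm{Ind}(f_K)=\mathrm{Ind}(f)_K$, and let $f_K\colon X_K\setminus\mathrm{Ind}(f_K)\to X_K$ be the base change of $f$. Definition~\ref{def:entropy} applies to this triple as well. We consider the following conjecture, which we take from the paper \cite{FTX} of Favre, Truong and Xie.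

\begin{quote}
\textbf{Conjecture.} For every extension $K/k$ of complete metrized fields and every $(X,f)$ as above, $h_{\mathrm{top}}(f_K)=h_{\mathrm{top}}(f)$.
\end{quote}

Two known facts point in this direction: one has $h_{\mathrm{top}}(f_K)\ge h_{\mathrm{top}}(f)$ for every $K/k$, and equality holds if $f$ is regular and $K=\widehat{k^{\mathrm{alg}}}$ is the completion of an algebraic closure of $k$. There is also a direct reason to expect equality when $K/k$ is finite. Restriction of seminorms gives a map $\pi\colon X_K^{\mathrm{an}}\to X^{\mathrm{an}}$ that commutes with the dynamics, and its fibers have at most $[K:k]$ points (Lemma~\ref{lem:fibers}). A lift of an orbit is determined by the lift of its first point, so each orbit has at most $[K:k]$ lifts, and a bounded factor does not change a growth rate. In the simplest case, $X=\operatorname{Spec}k'$ with $k'/k$ finite, this argument is a proof: $X^{\mathrm{an}}$ is one point, $X_K^{\mathrm{an}}$ has at most $[k':k]$ points, and both entropies vanish.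

What the argument overlooks is that $s(n,U)$ counts orbits only up to closeness. Near an indeterminacy point $f$ is not uniformly continuous, and many orbits that look alike in $X^{\mathrm{an}}$ may have lifts that choose, at each step anew, which point of a fiber of $\pi$ to approach.

\subsection{Results}

For a monic polynomial $P\in k[v]$ and an extension $K/k$, let $r_K(P)$ be the number of distinct monic irreducible factors of $P$ over $K$.

\begin{theorem}\label{thm:family}
Let $k$ be a non-trivially valued complete metrized field, archimedean or not. Let $\lambda\in k$ with $0<|\lambda|<1$, let $P\in k[v]$ be monic of degree $d\ge1$, and let $f(u,v)=(\lambda u,P(v)/u)$ on $\mathbb{P}^1_k\times\mathbb{P}^1_k$. Then $h_{\mathrm{top}}(f_K)=\log r_K(P)$ for every extension $K/k$ of complete metrized fields, including $K=k$.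
\end{theorem}

Hence the conjecture is false: it fails as soon as $P$ is irreducible over $k$ and reducible with $r_K(P)\ge2$ over $K$. One may take $k=\mathbb{R}$, $K=\mathbb{C}$, $P=v^2+1$; or $k=\mathbb{Q}_p$ with $p$ odd, $P=v^2-a$ with $a$ a non-square unit, and $K=\mathbb{Q}_p(\sqrt a)$ or $K=\mathbb{C}_p$. In each case the entropy jumps from $0$ to $\log2$. The second theorem measures how large the jump can be.

\begin{theorem}\label{thm:sharp}
Let $K/k$ be an extension of complete metrized fields, trivial absolute values being allowed, and let $k_s\subset K$ be the field of elements of $K$ that are separable algebraic over $k$.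
\begin{enumerate}
\item[(a)] For every finite subextension $k\subset k'\subset k_s$ with $k'\ne k$ there is a dominant rational self-map $f$ of $\mathbb{P}^1_k\times\mathbb{P}^1_k$ with $h_{\mathrm{top}}(f)=0$ and $h_{\mathrm{top}}(f_K)\ge\log[k':k]$. In particular the conjecture fails for $K/k$ whenever $k_s\ne k$.
\item[(b)] Suppose that the algebraic closure of $k$ in $K$ is dense in $K$, as is the case if $K/k$ is finite or $K=\widehat{k^{\mathrm{alg}}}$. Then for all $(X,f)$
\[
h_{\mathrm{top}}(f)\le h_{\mathrm{top}}(f_K)\le h_{\mathrm{top}}(f)+\log[k_s:k].
\]
The constant $\log[k_s:k]\in[0,\infty]$ is optimal, and it is attained when finite. The equality $h_{\mathrm{top}}(f_K)=h_{\mathrm{top}}(f)$ holds for all $(X,f)$ if and only if $k_s=k$.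
\end{enumerate}
\end{theorem}

We do not treat extensions with $k_s=k$ that are not of the type in (b), for instance $k$ algebraically closed and $K\ne k$.

Section~\ref{sec:example} shows the mechanism over $\mathbb{R}$. After the background of Section~\ref{sec:prelim}, Sections~\ref{sec:maps} and \ref{sec:upper} prove Theorem~\ref{thm:family}, and Section~\ref{sec:fibers} proves the inequalities in Theorem~\ref{thm:sharp}(b). A trivially valued field contains no $\lambda$ with $0<|\lambda|<1$; Section~\ref{sec:trivial}, the longest one, treats a substitute for the map in that case. Section~\ref{sec:final} completes the proof of Theorem~\ref{thm:sharp}.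

\section{The example over the real numbers}\label{sec:example}

Let $f(u,v)=(u/2,(v^2+1)/u)$. Over $\mathbb{C}$ the second coordinate takes the form $0/0$ at the two points $(0,i)$ and $(0,-i)$. We construct orbits that pass near these points in any prescribed order.

An orbit $(u_j,v_j)$ in $\mathbb{C}^\times\times\mathbb{C}$ satisfies $u_j=2^{-j}u_0$ and $v_j^2+1=u_jv_{j+1}$. Read forward, the second relation divides by the small number $u_j$ and is very unstable. Read backward it is tame:
\[
v_j=\pm i\sqrt{1-u_jv_{j+1}},
\]
and both signs are available whatever $v_{j+1}$ is. Take $u_0=1/4$, fix signs $\epsilon_0,\dots,\epsilon_{n-1}\in\{\pm1\}$, put $v_n=0$ and define $v_j=\epsilon_j i\sqrt{1-u_jv_{j+1}}$ with the principal square root. Thus $v_{n-1}=\epsilon_{n-1}i$, then $v_{n-2}=\epsilon_{n-2}i\sqrt{1-\epsilon_{n-1}iu_{n-2}}$, and so on. Since $|\sqrt{1-t}-1|=|t|/|\sqrt{1-t}+1|\le|t|$, the bound $|v_{j+1}|\le2$ implies $|v_j-\epsilon_ji|\le2u_j\le1/2$, hence $|v_j|\le2$, and the induction proceeds. Two different sign sequences give orbits with $|v_j-v_j'|\ge1$ at a time $j$ where the signs differ. The first coordinate is never $0$ or $\infty$,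 so these orbits are defined for all time. We have found $2^n$ orbits that are separated at a fixed scale, and $h_{\mathrm{top}}(f_{\mathbb{C}})\ge\log2$.

Now pass to the quotient by complex conjugation, which is the analytification over $\mathbb{R}$. The points $(0,i)$ and $(0,-i)$ become one point $z$, and $(u_j,v_j)$ is identified with $(u_j,\bar v_j)$, at each time $j$ separately. One of these two representatives has second coordinate within $2u_j=2^{-j-1}$ of $i$. So, given a scale, all $2^n$ orbits lie in one small neighborhood of $z$ from some time $j_0$ on, where $j_0$ depends on the scale but not on $n$. They can be told apart only during the first $j_0$ steps, and they contribute a bounded amount to $s(n,U)$.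

Three features of $f$ are at work. The first coordinate drives orbits toward the line $u=0$. Division by $u$ lets an orbit jump from a neighborhood of one root of $v^2+1$ to a neighborhood of any root. Finally, the rest of the line $u=0$ is sent to the fixed point $(0,\infty)$, so that an orbit that misses the roots once has a predictable future. The last feature is what bounds the entropy from above.

\section{Background}\label{sec:prelim}

\subsection{Absolute values and points of $Y^{\mathrm{an}}$}

Let $L$ be a complete metrized field. We use two textbook facts.
\begin{enumerate}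
\item[(V1)] The absolute value of $L$ extends uniquely to every algebraic extension $L'$. Consequently, if $\iota\colon L\to M$ is an isometric embedding into a valued field, then every extension of $\iota$ to an embedding $L'\to M$ is isometric; in particular $\mathrm{Aut}(L^{\mathrm{alg}}/L)$ acts by isometries.
\item[(V2)] The completion $\widehat{L^{\mathrm{alg}}}$ is algebraically closed.
\end{enumerate}

Let $x\in(\operatorname{Spec}A)^{\mathrm{an}}$. The kernel of the seminorm is a prime ideal $\mathfrak{p}_x$, the seminorm induces an absolute value on the fraction field of $A/\mathfrak{p}_x$, and the completion is the \emph{complete residue field} $\mathcal{H}(x)$. Writing $a(x)$ for the image of $a$ in $\mathcal{H}(x)$ explains the notation $|a(x)|$. The point $x$ belongs to $I^{\mathrm{an}}$ if and only if the scheme point $\mathfrak{p}_x$ belongs to $I$; so $I^{\mathrm{an}}$, and with it the entropy, depends only on the set underlying $I$. A closed point of $Y$ has residue field finite over $L$, so by (V1) it carries exactly one point of $Y^{\mathrm{an}}$, which we denote in the same way. If $M/L$ is an extension of complete metrized fields,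 a point $w\in Y(M)$ defines the seminorm $a\mapsto|a(w)|$. The resulting map $Y(M)\to Y^{\mathrm{an}}$ commutes with morphisms, and for $Y=\mathbb{A}^2$ it is continuous on $M^2$ because polynomials are.

Let $L'/L$ be an extension of complete metrized fields, and let $(Y',I',g')$ be the base change of a triple $(Y,I,g)$ as in Definition~\ref{def:entropy}. Restricting seminorms from $A\otimes_LL'$ to $A$ defines a continuous map $\pi\colon Y'^{\mathrm{an}}\to Y^{\mathrm{an}}$ lying over the projection of schemes. Therefore
\begin{equation}\label{eq:equivariance}
\pi^{-1}(I^{\mathrm{an}})=I'^{\mathrm{an}},\qquad \pi\circ g'=g\circ\pi,\qquad \pi^{-1}(\Omega)=\Omega',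
\end{equation}
the third identity following from the first two. If $\pi(y)=x$, then $\mathcal{H}(y)$ contains $\mathcal{H}(x)$ and $L'$ isometrically over $L$.

\subsection{Small sets and codings}

Let $Z$ be a compact Hausdorff space and $U$ an entourage. A set $A\subset Z$ is \emph{$U$-small} if $A\times A\subset U$. We use four forms of compactness.
\begin{enumerate}
\item[(C1)] Every point has a $U$-small open neighborhood, so $Z$ has a finite cover by $U$-small open sets.
\item[(C2)] If a family of closed sets is directed under reverse inclusion and its intersection lies in an open set $O$, then some member lies in $O$.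
\item[(C3)] (Lebesgue covering lemma.) For every open cover there is a symmetric entourage $V$ such that each set $V[p]=\{p':(p,p')\in V\}$ lies in a member of the cover.
\item[(C4)] (Tube lemma.) If $U$ is open and $F$ is a $U$-small compact set, then $F$ has a $U$-small open neighborhood.
\end{enumerate}
All upper bounds in this paper come from the following remark.

\begin{lemma}\label{lem:coding}
Suppose that to every $x\in\Omega$ one assigns a sequence $(A_0,\dots,A_{n-1})$ of $U$-small sets with $g^j(x)\in A_j$ for $0\le j<n$, and that at most $N$ sequences occur. Then $s(n,U)\le N$. In particular $s(n,U)<\infty$.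
\end{lemma}

\begin{proof}
If $x$ and $y$ receive the same sequence, then $(g^j(x),g^j(y))\in A_j\times A_j\subset U$ for all $j<n$, so an $(n,U)$-separated set contains at most one point for each sequence. Finiteness follows by taking the $A_j$ from a finite cover as in (C1).
\end{proof}

\section{The maps and the lower bound}\label{sec:maps}

\subsection{Indeterminacy points}

Let $P\in k[v]$ be monic of degree $d\ge1$ and let
\[
f(u,v)=\bigl(b(u),\,P(v)/u\bigr)\quad\text{on }X=\mathbb{P}^1_k\times\mathbb{P}^1_k,
\]
in one of two cases:
\begin{enumerate}
\item[(N)] $k$ is non-trivially valued and $b(u)=\lambda u$ with $0<|\lambda|<1$;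
\item[(T)] $k$ is trivially valued and $b(u)=u^m$ with $m\ge2$ prime to the characteristic exponent of $k$.
\end{enumerate}
In both cases $b$ fixes $0$ and $\infty$ and decreases $|u|$ when $0<|u|<1$. The map $f$ is dominant: over an algebraic closure, a point $(u',v')$ with $u'\ne0,\infty$ and $v'\ne\infty$ is the image of any $(u,v)$ with $b(u)=u'$ and $P(v)=uv'$.

\begin{lemma}\label{lem:ind}
As a set, $\mathrm{Ind}(f)=\{u=0,\ P(v)=0\}\cup\{(\infty,\infty)\}$.
\end{lemma}

\begin{proof}
The first coordinate is a morphism. Put $u'=1/u$, $v'=1/v$ and $P^*(v')=v'^dP(1/v')$, a polynomial with $P^*(0)=1$. In the charts $(u,v)$, $(u',v)$, $(u,v')$, $(u',v')$ the second coordinate reads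
\[
[P(v):u],\qquad [u'P(v):1],\qquad [P^*(v'):uv'^d],\qquad [u'P^*(v'):v'^d].
\]
The first expression is defined off $\{u=0=P(v)\}$, the second covers $u=\infty$, $v\neq\infty$, and the third covers $v=\infty$, $u\ne\infty$. So $f$ is defined off the stated set. If the second coordinate extended to a point of that set, the closed preimages of $0$ and of $\infty$ would both contain the point. Indeed, a point with $u=0=P(v)$ lies in the closure of the curve $\{P(v)=0,\ u\ne0\}$, where the value is $0$, and of the curve $\{u=0,\ P(v)\ne0\}$, where it is $\infty$; and $(\infty,\infty)$ lies in the closure of $\{u=\infty,\ v\ne\infty\}$, where the value is $0$, and of $\{v=\infty,\ u\ne\infty\}$, where it is $\infty$.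
\end{proof}

Fix an extension $K/k$ of complete metrized fields. The map $f_K$ on $X_K=\mathbb{P}^1_K\times\mathbb{P}^1_K$ is given by the same formula, and the set $\mathrm{Ind}(f)_K$ by the same equations. We write $f$ for $f_K$ and $\mathrm{Ind}$ for $\mathrm{Ind}(f_K)^{\mathrm{an}}$. The functions $|u|,|v|,|P(v)|\colon X_K^{\mathrm{an}}\to[0,\infty]$ are continuous; for the last one, use $|P(v)|=|P^*(v')|/|v'|^d$ near $v=\infty$, which also shows that $|P(v)|=\infty$ exactly when $v=\infty$. For $x\notin\mathrm{Ind}$,
\begin{equation}\label{eq:norms}
|u(f(x))|=\begin{cases}|\lambda|\,|u(x)|&\text{in case (N),}\\ |u(x)|^m&\text{in case (T),}\end{cases}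
\qquad |v(f(x))|=\frac{|P(v)(x)|}{|u(x)|},
\end{equation}
where $0/0$ and $\infty/\infty$ do not occur, precisely because $x\notin\mathrm{Ind}$.

Let $P_1,\dots,P_r$, with $r=r_K(P)$, be the distinct monic irreducible factors of $P$ over $K$. Each closed point $\{u=0,\ P_i(v)=0\}$ carries one point $z_i\in X_K^{\mathrm{an}}$, so
\[
\mathrm{Ind}=\{z_1,\dots,z_r,(\infty,\infty)\}.
\]
This is where the field $K$ enters: it decides how many indeterminacy points of $X_K^{\mathrm{an}}$ lie on the line $u=0$.

\subsection{Orbits with prescribed itinerary}

\begin{proposition}\label{prop:lower}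
In both cases (N) and (T), $h_{\mathrm{top}}(f_K)\ge\log r_K(P)$.
\end{proposition}

To solve the orbit relation backward as in Section~\ref{sec:example}, we need roots of polynomials and small nonzero values of $u$. Both are found in a larger field $M$, whose points still define points of $X_K^{\mathrm{an}}$. The estimate on the square root is replaced by the following observation.

\begin{lemma}\label{lem:root}
Let $M\supset k$ be an algebraically closed valued field, $\alpha\in M$ a root of $P$ and $t\in M$. Then there is $w\in M$ with $P(w)=t$ and $|w-\alpha|\le|t|^{1/d}$.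
\end{lemma}

\begin{proof}
The product of $\alpha-w$ over the $d$ roots $w$ of $P-t$ is $P(\alpha)-t=-t$, so the smallest factor has absolute value at most $|t|^{1/d}$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:lower}]
Let $M=\widehat{K^{\mathrm{alg}}}$ if $K$ is non-trivially valued, and otherwise let $M$ be the completed algebraic closure of $K((t))$ with a $t$-adic absolute value. Then $M\supset K$ is complete, algebraically closed and non-trivially valued. Choose a root $\alpha_i\in M$ of each $P_i$; the image of $(0,\alpha_i)\in M^2$ in $X_K^{\mathrm{an}}$ is $z_i$. Let $B_1,\dots,B_r$ be pairwise disjoint closed neighborhoods of $z_1,\dots,z_r$, and let $U$ be the complement of $\bigcup_{i\ne i'}B_i\times B_{i'}$, an open neighborhood of the diagonal. By continuity of $M^2\to X_K^{\mathrm{an}}$ there are $\rho\in(0,1]$ and $\sigma\in(0,1)$ such that the image of $(u,v)$ lies in $B_i$ whenever $|u|\le\sigma$ and $|v-\alpha_i|\le\rho$.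

Let $A=1+\max_i|\alpha_i|$. Choose $u_0\in M^\times$ with $|u_0|\le\sigma$ and $|u_0|A\le\rho^d$, and put $u_j=b^j(u_0)$, so that $0<|u_j|\le|u_0|$. Given a word $(i_0,\dots,i_{n-1})\in\{1,\dots,r\}^n$, set $v_n=0$ and use Lemma~\ref{lem:root} to choose successively $v_{n-1},\dots,v_0\in M$ with
\[
P(v_j)=u_jv_{j+1},\qquad |v_j-\alpha_{i_j}|\le|u_jv_{j+1}|^{1/d}.
\]
If $|v_{j+1}|\le A$, then $|v_j-\alpha_{i_j}|\le(|u_0|A)^{1/d}\le\rho\le1$, and hence $|v_j|\le A$. By descending induction these bounds hold for all $j<n$. Thus $f^j(u_0,v_0)=(u_j,v_j)$ has image in $B_{i_j}$ for $0\le j<n$. The whole forward orbit of $(u_0,v_0)$ stays in $M^\times\times M$, so it never meets $\mathrm{Ind}$, and the image of $(u_0,v_0)$ lies in $\Omega$. If two words differ at time $j$, the corresponding points at time $j$ lie in different sets $B_i$, so their pair is not in $U$. Hence $s(n,U)\ge r^n$ for all $n$.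
\end{proof}

\section{The upper bound over a non-trivially valued field}\label{sec:upper}

\begin{proposition}\label{prop:upper}
In case (N), $h_{\mathrm{top}}(f_K)\le\log r_K(P)$.
\end{proposition}

Together with Proposition~\ref{prop:lower}, this proves Theorem~\ref{thm:family}. Since $f$ is not uniformly continuous, we code orbits by hand. The function $|u|$ decreases geometrically, so an orbit spends a bounded time away from the lines $u=\infty$ and $u=0$. On each of these lines, $f$ sends every point other than the indeterminacy points to a fixed point, namely $(\infty,0)$ and $(0,\infty)$, by \eqref{eq:norms}. The proof makes this quantitative near the lines; see Figure~\ref{fig:phases}.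

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.95]
\fill[gray!25] (0,3.4) rectangle (3,4);
\fill[gray!25] (0,0.7) rectangle (3,1.2);
\fill[gray!25] (0,1.9) rectangle (3,2.4);
\fill[gray!25] (6,3.4) rectangle (9,4);
\fill[gray!25] (6,0) rectangle (9,0.6);
\draw (0,0) rectangle (9,4);
\draw[dashed] (3,0)--(3,4);
\draw[dashed] (6,0)--(6,4);
\fill (0,0.95) circle (0.06) node[left] {$z_1$};
\fill (0,2.15) circle (0.06) node[left] {$z_2$};
\fill (0,4) circle (0.06) node[left] {$(0,\infty)$};
\fill (9,4) circle (0.06) node[right] {$(\infty,\infty)$};
\fill (9,0) circle (0.06) node[right] {$(\infty,0)$};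
\node at (0.7,0.95) {$W_1$};
\node at (0.7,2.15) {$W_2$};
\node at (0.7,3.7) {$\mathcal{N}$};
\node at (8.3,3.7) {$W_\infty$};
\node at (8.3,0.3) {$\mathcal{N}'$};
\draw[<->] (2.2,1.0)--(2.2,2.1);
\draw[->] (1.6,2.2)--(1.6,2.85);
\draw[->] (1.6,2.95)--(1.6,3.65);
\draw[->] (7.4,3.6)--(7.4,2.05);
\draw[->] (7.4,1.95)--(7.4,0.35);
\draw[->] (5.6,2)--(3.4,2);
\node[above] at (1.5,4) {III};
\node[above] at (4.5,4) {II};
\node[above] at (7.5,4) {I};
\node[below] at (0,0) {$u=0$};
\node[below] at (3,0) {$|u|=\delta$};
\node[below] at (6,0) {$|u|=1/\delta$};
\node[below] at (9,-0.05) {$u=\infty$};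
\end{tikzpicture}
\caption{Schematic picture of $\mathbb{P}^1\times\mathbb{P}^1$ under $f(u,v)=(\lambda u,P(v)/u)$, with two indeterminacy points $z_1,z_2$ on the line $u=0$. The horizontal coordinate $|u|$ decreases along orbits; the shaded sets are small. In region I an orbit passes from $W_\infty$ to $\mathcal{N}'$ through one intermediate point. It crosses region II in bounded time. In region III it may jump freely between $W_1$ and $W_2$, but after one point outside them it stays in $\mathcal{N}$.}
\label{fig:phases}
\end{figure}

\begin{proof}
Fix an entourage $U$ of $X_K^{\mathrm{an}}$, a cover by $U$-small open sets $C_1,\dots,C_N$, and $U$-small open neighborhoods $W_i\ni z_i$ and $W_\infty\ni(\infty,\infty)$.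

\emph{Constants.} As $\varepsilon$ decreases to $0$, the closed sets
\[
\{|u|\le\varepsilon,|P(v)|\le\varepsilon\},\quad \{|u|\le\varepsilon,|v|\ge\tfrac1\varepsilon\},\quad \{|u|\ge\tfrac1\varepsilon,|v|\ge\tfrac1\varepsilon\},\quad \{|u|\ge\tfrac1\varepsilon,|v|\le\varepsilon\}
\]
decrease to $\{z_1,\dots,z_r\}$, $\{(0,\infty)\}$, $\{(\infty,\infty)\}$ and $\{(\infty,0)\}$. Write $P=v^d+\sum_{i<d}a_iv^i$. By (C1) and (C2) there is $\varepsilon\in(0,1/2]$ with $2\varepsilon\sum|a_i|\le1$ such that
\begin{enumerate}
\item[(i)] $\{|u|\le\varepsilon,\ |P(v)|\le\varepsilon\}\subset\bigcup_iW_i$ and $\{|u|\ge1/\varepsilon,\ |v|\ge1/\varepsilon\}\subset W_\infty$;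
\item[(ii)] $\mathcal{N}=\{|u|<\varepsilon,\ |v|>1/\varepsilon\}$ and $\mathcal{N}'=\{|u|>1/\varepsilon,\ |v|<\varepsilon\}$ are $U$-small.
\end{enumerate}
Moreover, for $1/\varepsilon<|v|<\infty$ the triangle inequality gives $|P(v)|\ge|v|^d(1-\sum|a_i|/|v|)\ge|v|^d/2$, so
\begin{enumerate}
\item[(iii)] $|v|>1/\varepsilon$ implies $|P(v)|\ge|v|/2$.
\end{enumerate}
Let $C<\infty$ be an upper bound for $|P(v)|$ on $\{|v|\le1/\varepsilon\}$, and fix $\delta>0$ with $\delta\le\varepsilon^2$ and $\delta C<\varepsilon$.

\emph{Near $u=0$.} Let $x\notin\mathrm{Ind}$ with $|u(x)|<\delta$. We claim: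
\begin{equation}\label{eq:trap0}
x\notin\textstyle\bigcup_iW_i\ \text{ or }\ x\in\mathcal{N}\quad\Longrightarrow\quad f(x)\in\mathcal{N}.
\end{equation}
In both cases $|u(f(x))|\le|u(x)|<\varepsilon$. If $x\notin\bigcup_iW_i$, then $|P(v)(x)|>\varepsilon$ by (i), so $|v(f(x))|>\varepsilon/\delta\ge1/\varepsilon$. If $x\in\mathcal{N}$, then (iii) and $\delta\le1/2$ give $|v(f(x))|\ge|v(x)|/(2|u(x)|)\ge|v(x)|>1/\varepsilon$.

\emph{Near $u=\infty$.} Let $x$ satisfy $|u(x)|>1/\delta$. We claim:
\begin{equation}\label{eq:trapinf}
\bigl(x\notin W_\infty\ \text{ or }\ x\in\mathcal{N}'\bigr)\ \text{ and }\ |u(f(x))|>1/\delta\quad\Longrightarrow\quad f(x)\in\mathcal{N}'.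
\end{equation}
Indeed $|v(x)|\le1/\varepsilon$, by (i) in the first case and because $\varepsilon\le1$ in the second. Hence $|v(f(x))|\le C\delta<\varepsilon$.

\emph{Coding.} Let $x\in\Omega$ and $x_j=f^j(x)$ for $0\le j<n$. As $|u(x_j)|=|\lambda|^j|u(x)|$, there are $0\le n_1\le n_2\le n$ that cut time into three possibly empty phases.
\begin{enumerate}
\item[I.] For $0\le j<n_1$, $|u(x_j)|>1/\delta$. Let $\beta$ be the first time of this phase with $x_\beta\notin W_\infty$, or $\beta=n_1$ if there is none. Assign $W_\infty$ before $\beta$, some $C_l\ni x_\beta$ at time $\beta$, and $\mathcal{N}'$ after $\beta$; this is legitimate by \eqref{eq:trapinf}.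
\item[II.] For $n_1\le j<n_2$, $\delta\le|u(x_j)|\le1/\delta$. These $j$ lie in a real interval of length $2\log(1/\delta)/\log(1/|\lambda|)$, so there are at most $T=1+\lfloor2\log(1/\delta)/\log(1/|\lambda|)\rfloor$ of them. Assign some $C_l\ni x_j$ at each time.
\item[III.] For $n_2\le j<n$, $|u(x_j)|<\delta$. Let $a$ be the first time of this phase with $x_a\notin\bigcup_iW_i$, or $a=n$ if there is none. Assign some $W_i\ni x_j$ before $a$, some $C_l\ni x_a$ at time $a$, and $\mathcal{N}$ after $a$; this is legitimate by \eqref{eq:trap0}.
\end{enumerate}
All assigned sets are $U$-small. A sequence is determined by the four integers $n_1,n_2,\beta,a\in\{0,\dots,n\}$, by at most $T+2$ choices among the $C_l$, and by at most $n$ choices among the $W_i$. Lemma~\ref{lem:coding} gives $s(n,U)\le(n+1)^4N^{T+2}r^n$, where $N$ and $T$ do not depend on $n$. Hence $\limsup\frac1n\log s(n,U)\le\log r$ for every $U$.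
\end{proof}

Hypothesis (N) is essential only for the bound $T$ on the length of phase II. In case (T) no such bound exists, since the set $\{|u|=1\}$ is invariant.

\section{Base change with finite fibers}\label{sec:fibers}

We now bound the jump of entropy in general. The naive count of the introduction allowed $D$ lifts for a whole orbit when fibers have $D$ points. What is true is that one may lose a factor $D$ at every step.

\begin{lemma}\label{lem:cover}
Let $L'/L$, $(Y,I,g)$, $(Y',I',g')$ and $\pi$ be as in \eqref{eq:equivariance}. Let $U$ be an entourage of $Y'^{\mathrm{an}}$ such that every fiber of $\pi$ is covered by at most $D$ $U$-small open sets. Then there is an entourage $V$ of $Y^{\mathrm{an}}$ with $s_{g'}(n,U)\le D^n\,s_g(n,V)$ for all $n\ge1$.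
\end{lemma}

\begin{proof}
For $x\in Y^{\mathrm{an}}$ let $O_x$ be a union of at most $D$ $U$-small open sets covering $\pi^{-1}(x)$. The map $\pi$ is closed, being continuous from a compact space to a Hausdorff space, so $V_x=Y^{\mathrm{an}}\setminus\pi(Y'^{\mathrm{an}}\setminus O_x)$ is an open neighborhood of $x$ with $\pi^{-1}(V_x)\subset O_x$. Let $V$ be a symmetric entourage given by (C3) for the cover $(V_x)$. Then each set $\pi^{-1}(V[p])$ is covered by at most $D$ $U$-small sets, which we fix for every $p$.

Since $s_g(n,V)<\infty$, there is a maximal $(n,V)$-separated set $F\subset\Omega$. Let $y\in\Omega'$, so that $\pi(y)\in\Omega$. Either $\pi(y)\in F$, or $F\cup\{\pi(y)\}$ is not separated; since $V$ is symmetric, in both cases there is $p\in F$ with $g^j(\pi(y))\in V[g^j(p)]$ for $0\le j<n$. Then $g'^j(y)\in\pi^{-1}(V[g^j(p)])$ lies in one of at most $D$ $U$-small sets depending only on $p$ and $j$. This codes the points of $\Omega'$ by at most $\#F\cdot D^n$ sequences, and Lemma~\ref{lem:coding} concludes.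
\end{proof}

\begin{lemma}\label{lem:fibers}
Suppose that the algebraic closure $k''$ of $k$ in $K$ is dense in $K$. Then $\pi\colon X_K^{\mathrm{an}}\to X^{\mathrm{an}}$ is surjective, and if $D=[k_s:k]$ is finite, every fiber has at most $D$ points.
\end{lemma}

\begin{proof}
Let $x$ be a point of an affine chart $(\operatorname{Spec}A)^{\mathrm{an}}$ of $X^{\mathrm{an}}$. The points $y$ over $x$ are the multiplicative seminorms on $A\otimes_kK$ that restrict to $x$ on $A$ and to the absolute value on $K$.

\emph{Surjectivity.} Let $M$ be the completed algebraic closure of $\mathcal{H}(x)$. Choose a $k$-embedding $k''\to M$. It is isometric by (V1), so it extends to the completion of $k''$, which is $K$ by density. The maps $A\to M$ and $K\to M$ give a ring map $A\otimes_kK\to M$, and pulling back the absolute value gives a point over $x$.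

\emph{A point $y$ over $x$ is determined by its restriction to $A\otimes_kk_s$.} In characteristic $0$ we have $k''=k_s$. In characteristic $p$, every $c\in k''$ has a power $c^{p^e}$ that is separable over $k$, hence in $k_s$. For $a=\sum a_i\otimes c_i\in A\otimes_kk''$ and $e$ large, $a^{p^e}=\sum a_i^{p^e}\otimes c_i^{p^e}$ lies in $A\otimes_kk_s$, and $|a(y)|=|a^{p^e}(y)|^{1/p^e}$. So $y$ is determined on $A\otimes_kk''$. For $c_i\in K$ and $c_i'\in k''$ we have $|(\sum a_i\otimes(c_i-c_i'))(y)|\le\sum|a_i(x)|\,|c_i-c_i'|$, so by density $y$ is determined on $A\otimes_kK$.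

\emph{There are at most $D$ such restrictions.} Let $B=\mathcal{H}(x)\otimes_kk_s$, an $\mathcal{H}(x)$-algebra of dimension $D$. The inclusions of $\mathcal{H}(x)$ and $k_s$ in $\mathcal{H}(y)$ give a ring map $B\to\mathcal{H}(y)$, whose kernel is a prime $\mathfrak{p}$. The quotient $B/\mathfrak{p}$ is a finite field extension of the complete field $\mathcal{H}(x)$, so the absolute value that it inherits from $\mathcal{H}(y)$ is the unique one of (V1). The restriction of $y$ to $A\otimes_kk_s$ is the pullback of this absolute value under $A\otimes_kk_s\to B\to B/\mathfrak{p}$, so it depends only on $\mathfrak{p}$. Finally, all primes of $B$ are maximal, so $B$ surjects onto the product of its residue fields, and there are at most $D$ primes.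
\end{proof}

\begin{proposition}\label{prop:ineq}
Under the hypothesis of Theorem~\ref{thm:sharp}(b), $h_{\mathrm{top}}(f)\le h_{\mathrm{top}}(f_K)\le h_{\mathrm{top}}(f)+\log[k_s:k]$ for all $(X,f)$.
\end{proposition}

\begin{proof}
The left inequality is the known fact recalled in the introduction; under the present hypothesis it follows from Lemma~\ref{lem:fibers}. Indeed, let $E\subset\Omega$ be $(n,V)$-separated and choose one preimage under $\pi$ of each of its points. By \eqref{eq:equivariance} these preimages lie in $\Omega_K$ and form a set that is separated for the entourage $(\pi\times\pi)^{-1}(V)$, so $s_f(n,V)\le s_{f_K}(n,(\pi\times\pi)^{-1}(V))$.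

For the right inequality we may assume $D=[k_s:k]<\infty$. Let $U$ be any entourage of $X_K^{\mathrm{an}}$. Each fiber has at most $D$ points, so by (C1) it is covered by at most $D$ $U$-small open sets. Lemma~\ref{lem:cover} gives $\limsup\frac1n\log s_{f_K}(n,U)\le\log D+h_{\mathrm{top}}(f)$.
\end{proof}

\begin{remark}
Without the density hypothesis, fibers can be infinite even if $k_s=k$. Let $k$ and $K=k(t)$ be trivially valued. The norms $g\mapsto\rho^{\operatorname{ord}_{u=t}g}$ on $K[u]$, for $0<\rho<1$, all restrict to the trivial norm on $k[u]$, since $g(t)\ne0$ for nonzero $g\in k[u]$.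
\end{remark}

\section{Trivially valued ground fields}\label{sec:trivial}

The aim of this section is the substitute for Proposition~\ref{prop:upper} in case (T).

\begin{proposition}\label{prop:trivial}
In case (T), if $P$ is irreducible over $k$ of degree $d\ge2$, then $h_{\mathrm{top}}(f)=0$.
\end{proposition}

Orbits can now stay in or near the invariant set $\{|u|=1\}$ for an arbitrarily long time. Rather than code the slow passage from this set to the lines $u=0$ and $u=\infty$, we use invariant measures, which see only the recurrent part of the dynamics. This will reduce the problem to the fibers of $u$ over periodic points of $b$. Such a fiber is a disk over a complete residue field, on which an iterate of $f$ acts as a polynomial twisted by an endomorphism of that field. We treat these maps first.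

\subsection{Twisted polynomial maps of the closed disk}

For a field embedding $\tau\colon L\to M$ and $g\in L[v]$, let $g^\tau\in M[v]$ be obtained by applying $\tau$ to the coefficients.

\begin{lemma}\label{lem:disk}
Let $L$ be a complete non-archimedean field, possibly trivially valued, let $\tau\colon L\to L$ be an isometric field endomorphism, and let $Q\in L[v]$ have coefficients of absolute value at most $1$. Let $E=\{|v|\le1\}\subset\mathbb{A}^{1,\mathrm{an}}_L$ and define $G\colon E\to E$ by $|g(G(x))|=|(g^\tau\circ Q)(x)|$ for $g\in L[v]$. Then $h_{\mathrm{top}}(G)=0$.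
\end{lemma}

The set $E$ is compact, being closed in $\mathbb{P}^{1,\mathrm{an}}_L$. The formula defines a multiplicative seminorm, which extends the absolute value of $L$ because $\tau$ is isometric and satisfies $|v(G(x))|=|Q(x)|\le1$; and $G$ is continuous by the definition of the topology.

The idea is visible when $L$ is algebraically closed and $\tau$ is the identity. At a given scale, a point of $E$ is described by its distances $|(v-b)(x)|$ to finitely many test points $b\in L$. The polynomial $Q$ does not increase distances. So once an orbit comes within $\rho$ of a test point $b$, it follows the orbit of $b$ within $\rho$ forever, and by the ultrametric inequality it is $\rho$-close to the same test points at the same times. The only free information is the time of the first approach, which gives polynomial growth. In general, test points are replaced by irreducible polynomials, and $\tau$, which need not be surjective, is absorbed by letting the embedding of $L$ vary.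

\begin{proof}
\emph{Representations.} A \emph{representation} of $x\in E$ is a triple $(M,\iota,w)$, where $M$ is a complete algebraically closed field, $\iota\colon L\to M$ is an isometric embedding, $w\in M$ has $|w|\le1$, and $|g(x)|=|g^\iota(w)|$ for all $g\in L[v]$. One exists: take for $M$ the completed algebraic closure of $\mathcal{H}(x)$ and $w=v(x)$. If $(M,\iota,w)$ represents $x$, then $(M,\iota\tau,Q^\iota(w))$ represents $G(x)$, since $|(g^\tau\circ Q)^\iota(w)|=|g^{\iota\tau}(Q^\iota(w))|$.

\emph{Distance to the roots of a polynomial.} Let $g\in L[v]$ be monic irreducible, let $(M,\iota,w)$ represent $x$, and let $\hat\iota\colon L^{\mathrm{alg}}\to M$ extend $\iota$; it is isometric by (V1). Let $t=\min_b|w-\hat\iota(b)|$ over the roots $b$ of $g$, attained at $b_0$. For every root $b$,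
\[
|w-\hat\iota(b)|=\max(t,|b_0-b|).
\]
The inequality $\le$ is the ultrametric inequality; conversely $|w-\hat\iota(b)|\ge t$, and therefore $|b_0-b|\le\max(t,|w-\hat\iota(b)|)=|w-\hat\iota(b)|$. Hence $|g(x)|=\varphi_g(t)$, where $\varphi_g(t)=\prod_b\max(t,|b_0-b|)$, with roots counted with multiplicity. The function $\varphi_g$ does not depend on $b_0$, because $\mathrm{Aut}(L^{\mathrm{alg}}/L)$ permutes the roots transitively by isometries. It is a homeomorphism of $[0,\infty)$: it is continuous, vanishes at $0$, tends to infinity, and is strictly increasing because the factor $b=b_0$ equals $t$ while the others are nondecreasing and positive for $t>0$. So $t=t_g(x):=\varphi_g^{-1}(|g(x)|)$ depends only on $x$, not on the representation or on $\hat\iota$; it is continuous in $x$ and determines $|g(x)|$.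

\emph{Finitely many scales.} The roots of $g$ have a common absolute value. If it exceeds $1$, then $|w-\hat\iota(b)|=|b|$ and $|g|$ is constant on $E$. Since every nonzero polynomial is a constant times a product of monic irreducible ones, the functions $t_g$, for $g$ monic irreducible with roots of absolute value at most $1$, separate the points of $E$; they take values in $[0,1]$. Fix an entourage $U$. Apply (C2) in $E\times E$ to the interior of $U$ and the closed sets $\{|t_g(x)-t_g(y)|\le1/N\text{ for all }g\in\Sigma\}$, with $\Sigma$ finite and $N\ge1$, whose intersection is the diagonal. We obtain $g_1,\dots,g_s$ and $N$ such that, with $t_i=t_{g_i}$,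
\[
|t_i(x)-t_i(y)|\le1/N\ \text{ for all }i\quad\Longrightarrow\quad(x,y)\in U.
\]
For $\rho\in(0,1]$ let $\chi_\rho(x)\in\{0,1\}^s$ have $i$-th entry $1$ if and only if $t_i(x)<\rho$. If $\chi_{l/N}(x)=\chi_{l/N}(y)$ for $l=1,\dots,N$, then for each $i$ the numbers $t_i(x)$ and $t_i(y)$ lie in the same interval $[(l-1)/N,l/N)$ or are both $1$. So the level sets of $(\chi_{1/N},\dots,\chi_{N/N})$ are $U$-small.

\emph{Shadowing.} Fix a root $b_i$ of each $g_i$ and let $x_i\in E$ be the point $|g(x_i)|=|g(b_i)|$. We claim that
\begin{equation}\label{eq:shadow}
t_i(x)<\rho\quad\Longrightarrow\quad\chi_\rho(G^j(x))=\chi_\rho(G^j(x_i))\ \text{ for all }j\ge0.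
\end{equation}
Let $(M,\iota,w)$ represent $x$. After composing $\hat\iota$ with an automorphism of $L^{\mathrm{alg}}/L$ we may assume that $w'=\hat\iota(b_i)$ satisfies $|w-w'|<\rho$. The triple $(M,\iota,w')$ represents $x_i$, since $|g^\iota(w')|=|\hat\iota(g(b_i))|=|g(b_i)|$. Define $Q_0=v$ and $Q_{j+1}=Q^{\iota\tau^j}\circ Q_j$ in $M[v]$. By induction $(M,\iota\tau^j,Q_j(w))$ and $(M,\iota\tau^j,Q_j(w'))$ represent $G^j(x)$ and $G^j(x_i)$. The coefficients of $Q_j$ have absolute value at most $1$, and $|w^e-w'^e|\le|w-w'|$ for $|w|,|w'|\le1$, so $|Q_j(w)-Q_j(w')|<\rho$. Compute $t_{i'}(G^j(x))$ and $t_{i'}(G^j(x_i))$ with one and the same extension $\kappa$ of $\iota\tau^j$ to $L^{\mathrm{alg}}$. For each root $b$ of $g_{i'}$, the ultrametric inequality shows that $|Q_j(w)-\kappa(b)|<\rho$ if and only if $|Q_j(w')-\kappa(b)|<\rho$. This proves \eqref{eq:shadow}.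

\emph{Counting.} Fix $\rho$ and consider the sequence $(\chi_\rho(G^j(x)))_{0\le j<n}$. Either it vanishes identically, or there is a first time $a$ at which some entry, say the $i$-th, is $1$; then \eqref{eq:shadow} applied to $G^a(x)$ shows that the sequence is determined by $(a,i)$. So at most $1+ns$ sequences occur. Taking the $N$ values $\rho=l/N$ together and applying Lemma~\ref{lem:coding}, we get $s(n,U)\le(1+ns)^N$.
\end{proof}

\subsection{Facts from ergodic theory}

Let $T$ be a continuous self-map of a compact metrizable space $Z$, and let $\mu$ denote a $T$-invariant Borel probability measure with metric entropy $h_\mu(T)$.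
\begin{enumerate}
\item[(E1)] (Variational principle.) $h_{\mathrm{top}}(T)=\sup_\mu h_\mu(T)$, and the supremum may be restricted to ergodic measures. In particular, if $\mu(Z')=1$ for a closed set $Z'$ with $T(Z')\subset Z'$, then $h_\mu(T)\le h_{\mathrm{top}}(T|_{Z'})$, which is $0$ if $Z'$ is finite.
\item[(E2)] (Poincar\'e recurrence.) Almost every point of a Borel set returns to it, and almost every point $z$ is \emph{recurrent}: $T^{n}(z)\to z$ along some sequence $n\to\infty$.
\item[(E3)] If $\mu$ is ergodic, a Borel set $A$ with $T(A)\subset A$ has measure $0$ or $1$; in the second case every $T$-invariant Borel function on $A$ is constant almost everywhere.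
\item[(E4)] $h_\mu(T^q)=q\,h_\mu(T)$ for $q\ge1$.
\end{enumerate}

\subsection{Proof of Proposition~\ref{prop:trivial}}

\emph{Step 1: reduction to a countable field.} The facts above require a metrizable space, and Step 4 requires countably many closed points. Let $k_0$ range over the finitely generated subfields of $k$ that contain the coefficients of $P$, with the trivial absolute value. Over $k_0$ the polynomial $P$ is still irreducible, the same formula defines a map $f_0$ of type (T) on $X_0=\mathbb{P}^1_{k_0}\times\mathbb{P}^1_{k_0}$, and by Lemma~\ref{lem:ind} the triple for $f$ is the base change of the triple for $f_0$. Let $\pi_{k_0}\colon X^{\mathrm{an}}\to X_0^{\mathrm{an}}$ be the projection and $\Delta_{k_0}$ the diagonal of $X_0^{\mathrm{an}}$. The closed sets $(\pi_{k_0}\times\pi_{k_0})^{-1}(\Delta_{k_0})$ form a directed decreasing family, since $\pi_{k_0}$ factors through $\pi_{k_1}$ for $k_0\subset k_1$. Their intersection is the diagonal: if $\pi_{k_0}(x)=\pi_{k_0}(y)$ for all $k_0$, then $x$ and $y$ lie in a common standard chart, the charts being defined over $k_0$, and they agree on every polynomial, whose coefficients lie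 in some $k_0$.

Let $U$ be an entourage of $X^{\mathrm{an}}$; shrinking it can only increase $s(n,U)$, so we may take it open. By (C2) there is $k_0$ such that all fibers of $\pi_{k_0}$ are $U$-small, and by (C4) each has a $U$-small open neighborhood. Lemma~\ref{lem:cover} with $D=1$ gives $s_f(n,U)\le s_{f_0}(n,V)$ for some $V$. So it suffices to treat $k_0$, and we assume from now on that $k$ is countable. Then each chart $(\operatorname{Spec}A)^{\mathrm{an}}$ embeds in $\mathbb{R}^A$ with $A$ countable, so the compact Hausdorff space $X^{\mathrm{an}}$ is second countable, hence metrizable.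

\emph{Step 2: the space of orbits.} The variational principle does not apply to $f$, which is not defined on a compact space. We compactify the set of orbits. Let $\Gamma\subset(X^{\mathrm{an}})^{\mathbb{N}}$ be the closure of $\{(f^j(x))_{j\ge0}:x\in\Omega\}$. It is compact metrizable, and the shift $\sigma$ maps it to itself because $f(\Omega)\subset\Omega$. The orbits of an $(n,U)$-separated subset of $\Omega$ are separated under $\sigma$ for the entourage $\{((x_j),(y_j)):(x_0,y_0)\in U\}$, so $h_{\mathrm{top}}(f)\le h_{\mathrm{top}}(\sigma|_\Gamma)$. By (E1) it suffices to show that $h_\mu(\sigma)=0$ for every ergodic measure $\mu$ on $\Gamma$. Passing to limits of orbits, every $(x_j)\in\Gamma$ satisfies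
\begin{equation}\label{eq:gamma}
u(x_{j+1})=b(u(x_j))\ \text{ in }\mathbb{P}^{1,\mathrm{an}}_k,\qquad x_{j+1}=f(x_j)\ \text{ if }x_j\notin\mathrm{Ind},
\end{equation}
since $b$ is continuous everywhere and $f$ is continuous on the open complement of $\mathrm{Ind}$. Here $u$ denotes the first projection $X^{\mathrm{an}}\to\mathbb{P}^{1,\mathrm{an}}_k$.

\emph{Step 3: the lines $u=0$ and $u=\infty$.} As $|u(x_{j+1})|=|u(x_j)|^m$, the three sets where $|u(x_0)|$ is $<1$, $>1$ or $=1$ are mapped into themselves by $\sigma$, so one of them has full measure by (E3).

Suppose $|u(x_0)|<1$ almost everywhere. Then $|u(x_j)|\to0$, so a recurrent sequence has $u(x_0)=0$, and thus $u(x_j)=0$ for all $j$. Since $P$ is irreducible, the line $u=0$ contains a single point $z$ of $\mathrm{Ind}$, and every other point of the line is mapped to the fixed point $(0,\infty)$. By \eqref{eq:gamma}, a sequence on this line either is constant equal to $z$, or has a term different from $z$, after which it is constant equal to $(0,\infty)$. In the second case $\sigma^j$ of it is the constant sequence $(0,\infty)$ for large $j$, so it is recurrent only if it is that constant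 sequence. Thus $\mu$ is carried by at most two fixed points of $\sigma$, and $h_\mu(\sigma)=0$. This is the only use of the irreducibility of $P$; by Proposition~\ref{prop:lower} the entropy is positive if $r_k(P)\ge2$.

If $|u(x_0)|>1$ almost everywhere, recurrence forces $u(x_j)=\infty$ for all $j$. The line $u=\infty$ contains the single point $(\infty,\infty)$ of $\mathrm{Ind}$, and every other point of it is mapped to the fixed point $(\infty,0)$, so the same argument applies.

There remains the case $|u(x_0)|=1$. The compact set $S=\{|u|=1\}\subset X^{\mathrm{an}}$ does not meet $\mathrm{Ind}$, and $f(S)\subset S$. By \eqref{eq:gamma} the projection $(x_j)\mapsto x_0$ is a homeomorphism from $\{x_0\in S\}\subset\Gamma$ onto $S$ that conjugates $\sigma$ to $f|_S$. So we regard $\mu$ as an ergodic measure for $f|_S$. Its image $\nu$ under $u$ is an ergodic measure for $b$ on $S_1=\{|u|=1\}\subset\mathbb{P}^{1,\mathrm{an}}_k$.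

\emph{Step 4: $\nu$ is carried by a periodic orbit of $b$.} A seminorm extending the trivial absolute value is non-archimedean, so a point $\xi\in S_1$ satisfies $|g(\xi)|\le1$ for all $g\in k[u]$, and $\{g:|g(\xi)|<1\}$ is a prime ideal not containing $u$. If it is zero, $\xi$ is the trivial norm $\eta$, the Gauss point. Otherwise it is generated by a monic irreducible polynomial $p\ne u$, and factoring out powers of $p$ gives $|g(\xi)|=\rho^{\operatorname{ord}_pg}$ with $\rho=|p(\xi)|\in[0,1)$, where $0^0=1$. Denote this point by $(p,\rho)$. So $S_1$ is the disjoint union of $\{\eta\}$ and of countably many open \emph{branches} $\beta_p=\{|p|<1\}=\{(p,\rho):0\le\rho<1\}$.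

We have $b(\eta)=\eta$, since $g(u^m)\ne0$ for $g\ne0$. Given $p$, the ideal of all $g$ with $p\mid g(u^m)$ is the kernel of a map from $k[u]$ to the finite extension $k[u]/(p)$, so it is generated by a monic irreducible polynomial $p'$, and $p'\ne u$. We claim that $b(p,\rho)=(p',\rho)$. Writing $g=p'^eh$ with $p'\nmid h$, we have $p\nmid h(u^m)$, so it is enough to see that $\operatorname{ord}_p p'(u^m)=1$. Let $\kappa=k[w]/(p'(w))$ and let $\theta\ne0$ be the class of $w$. Then $k[u]/(p'(u^m))\cong\kappa[u]/(u^m-\theta)$, and $u^m-\theta$ is prime to its derivative $mu^{m-1}$ because $m$ is invertible in $k$. So this ring is reduced, $p'(u^m)$ is squarefree, and the claim follows. This is the only use of the condition on $m$ and the characteristic.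

If $\nu(\{\eta\})>0$, then $\nu=\delta_\eta$ by (E3). Otherwise some branch $\beta_p$ has positive measure. By (E2) one of its points returns to it, so $p$ is periodic under $p\mapsto p'$. The union of the branches of its cycle is mapped into itself, hence has full measure, and on it the function $\rho$ is $b$-invariant, hence equal to a constant $\rho_0$ almost everywhere. Then $\nu$ is carried by the periodic orbit of $(p,\rho_0)$. In all cases $\nu$ is carried by a periodic orbit $\mathcal{O}\subset S_1$ of some length $q$.

\emph{Step 5: the second coordinate.} Let $x\in S$. If $|v(x)|>1$, the leading term of $P$ dominates and $|v(f(x))|=|v(x)|^d$; if $|v(x)|\le1$, then $|v(f(x))|=|P(v)(x)|\le1$. So $S\cap\{|v|>1\}$ and $S\cap\{|v|\le1\}$ are mapped into themselves, and one of them has full measure. In the first case $|v(f^j(x))|\to\infty$ because $d\ge2$, and recurrence gives $v=\infty$ almost everywhere. As $u$ is an isomorphism from the line $v=\infty$ to $\mathbb{P}^1_k$, the measure $\mu$ is then carried by the $q$ points of this line over $\mathcal{O}$, which $f$ permutes, and $h_\mu(f)=0$.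

In the second case $\mu$ is carried by the disjoint union $E_{\mathcal{O}}$ of the compact sets
\[
E_\xi=\{x: u(x)=\xi,\ |v(x)|\le1\},\qquad \xi\in\mathcal{O},
\]
and $f^q(E_\xi)\subset E_\xi$. A separated subset of $E_{\mathcal{O}}$ for $f^q$ is the union of its traces on the $E_\xi$, so (E4) and (E1) give
\[
q\,h_\mu(f)=h_\mu(f^q)\le h_{\mathrm{top}}(f^q|_{E_{\mathcal{O}}})\le\max_{\xi\in\mathcal{O}}h_{\mathrm{top}}(f^q|_{E_\xi}).
\]

\emph{Step 6: identification with a disk.} Fix $\xi\in\mathcal{O}$, let $L=\mathcal{H}(\xi)$, a complete non-archimedean field, and let $E$ be the closed unit disk over $L$. Pulling seminorms back along $k[u,v]\to L[v]$, $u\mapsto u(\xi)$, defines a continuous map $\phi\colon E\to E_\xi$. It is surjective: for $x\in E_\xi$ the field $\mathcal{H}(x)$ contains $L$ isometrically and the element $v(x)$, which gives a seminorm on $L[v]$ mapping to $x$. It is injective: let $\kappa\subset L$ be the dense subfield generated by the image of $k[u]$. Every element of $\kappa[v]$ is the image of a polynomial in $k[u,v]$ divided by a nonzero constant of $L$, so a point of $E$ is determined on $\kappa[v]$ by its image, and then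 on $L[v]$ by approximating coefficients. Hence $\phi$ is a homeomorphism.

The relation $b^q(\xi)=\xi$ means $|g(u^{m^q})(\xi)|=|g(\xi)|$ for all $g\in k[u]$. So the substitution $u\mapsto u^{m^q}$ preserves the kernel of $\xi$ and induces an isometric endomorphism of the image of $k[u]$ in $L$, which extends to $\kappa$ and then to an isometric endomorphism $\tau$ of $L$. By induction on $q$, $f^q(u,v)=(u^{m^q},Q(u,v))$ with $Q\in k[u^{\pm1}][v]$. The coefficients of $Q$ are Laurent polynomials over the trivially valued field $k$ and $|u(\xi)|=1$, so their images in $L$ have absolute value at most $1$. Let $G$ be the map of Lemma~\ref{lem:disk} attached to $\tau$ and the image of $Q$ in $L[v]$. For $g\in k[u,v]$ with image $\bar g\in L[v]$, the image of $g\circ f^q=g(u^{m^q},Q)$ is $\bar g^\tau\circ Q$. Therefore $|g(f^q(\phi(x)))|=|\bar g(G(x))|=|g(\phi(G(x)))|$, that is, $f^q\circ\phi=\phi\circ G$. By Lemma~\ref{lem:disk}, $h_{\mathrm{top}}(f^q|_{E_\xi})=0$, so $h_\mu(f)=0$. This completes the proof of Proposition~\ref{prop:trivial}. \qed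

\section{Proof of Theorem~\ref{thm:sharp}}\label{sec:final}

\emph{Part (a).} We need a polynomial that is irreducible over $k$ and has at least $[k':k]$ irreducible factors over $K$. The minimal polynomial of a generator of $k'/k$ may not do: $v^3-2$ has only two irreducible factors over $\mathbb{Q}(\sqrt[3]{2})\subset\mathbb{R}$. We pass to the Galois closure.

Let $N$ be the Galois closure of the finite separable extension $k'/k$ in an algebraic closure of $k'$, let $G=\mathrm{Gal}(N/k)$ and $H=\mathrm{Gal}(N/k')$, and let $P$ be the minimal polynomial over $k$ of a primitive element of $N/k$. Then $P$ is irreducible and separable of degree $|G|\ge[k':k]\ge2$, and $G$ acts simply transitively on its roots. The irreducible factors of $P$ over $k'$ correspond to the $H$-orbits of roots, each of which has $|H|$ elements, so there are $|G|/|H|=[k':k]$ factors. They are pairwise coprime over $k'$, and B\'ezout identities show that they remain so over $K\supset k'$. Choosing an irreducible factor over $K$ of each gives $r_K(P)\ge[k':k]$.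

Let $f$ be the map of Section~\ref{sec:maps} attached to $P$, of type (N) or (T) according to whether $k$ is non-trivially or trivially valued. Proposition~\ref{prop:lower} gives $h_{\mathrm{top}}(f_K)\ge\log[k':k]$. In case (N), Theorem~\ref{thm:family} gives $h_{\mathrm{top}}(f)=\log r_k(P)=0$, and in case (T) Proposition~\ref{prop:trivial} gives $h_{\mathrm{top}}(f)=0$. If $k_s\ne k$, then $k'=k(c)$ for any $c\in k_s\setminus k$ yields a counterexample to the conjecture for $K/k$.

\emph{Part (b).} The inequalities are Proposition~\ref{prop:ineq}. Let $D=[k_s:k]$. If $D=1$ they give equality for all $(X,f)$, and the constant $0$ is attained. If $1<D<\infty$, part (a) with $k'=k_s$ gives $f$ with $h_{\mathrm{top}}(f)=0$ and $h_{\mathrm{top}}(f_K)\ge\log D$, and the upper bound forces $h_{\mathrm{top}}(f_K)=\log D$; so the constant is attained. If $D=\infty$, adjoining finitely many elements of $k_s$ that are linearly independent over $k$ produces finite subextensions $k'$ of arbitrarily large degree, so by (a) no finite constant bounds $h_{\mathrm{top}}(f_K)-h_{\mathrm{top}}(f)$. Finally, equality for all $(X,f)$ holds when $k_s=k$, as just seen,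 and fails when $k_s\ne k$ by (a). \qed

\begin{thebibliography}{1}

\bibitem{FTX}
Charles Favre, Tuyen Trung Truong, Junyi Xie,
\emph{Topological entropy of a rational map over a complete metrized field},
arXiv:2208.00668 (2022).

\end{thebibliography}
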